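# Yagzhev nil against Gerstenhaber nil for commutative binary algebras

## Sums of monomials and single monomials

Take a commutative product that need not be associative, and one element $x$. From $q$ copies of $x$ one can form many monomials, one for each way of bracketing. Suppose that for every large $q$ the *sum* of all bracketings of $q$ copies of $x$ is zero, and that this holds for every $x$ in the algebra. Must every *single* bracketing with enough factors be zero?

The natural guess is yes. The identities hold for all $x$ at once, so they can be linearized, and a few identities in one variable turn into many relations between monomials. We first make the guess precise and test it.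

Throughout, $\mathbb k$ is a field of characteristic $0$, $A$ is a vector space over $\mathbb k$, and $\mu:A^d\to A$ with $d\ge2$ is $d$-linear and symmetric. We call $(A,\mu)$ a commutative $d$-linear algebra, and *binary* if $d=2$. In the binary case we write $xy=\mu(x,y)$, $x^2=xx$, $x^3=x\,x^2$, $L_x(y)=xy$. A *monomial* in $x$ is a multiple composition of copies of $\mu$ with $x$ in every argument. For $d=2$ a monomial with $q$ leaves (of *degree* $q$) contains $q-1$ copies of $\mu$.

**Definition 1.** $A$ is *Gerstenhaber nil of nilindex $n$* if for each $x\in A$ every composition of at least $n$ copies of $\mu$ applied to $x$ is zero.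

**Definition 2.** Put $T_1(x)=x$ and, for $q>1$,
$$T_q(x)=\sum_{i_1+\dots+i_d=q}\mu\bigl(T_{i_1}(x),\dots,T_{i_d}(x)\bigr),\tag{1}$$
the sum being over all ordered $d$-tuples of integers $i_j\ge1$. (Equivalently $T_q(x)=\frac1{q!}T_q^{mult}(x,\dots,x)$, where $T_q^{mult}(x_1,\dots,x_q)$ is the sum of all multilinear multiple compositions of $\mu$ with $q$ arguments.) $A$ is *Yagzhev nil of nilindex $p$* if $T_q(x)\equiv0$ on $A$ for all $q\ge p$.

**Definition 3.** Put $\mathrm{Ad}_x(y)=\mu(x,\dots,x,y)$. $A$ is *$n$-Engel* if $\mathrm{Ad}_x^n(y)\equiv0$ for all $x,y$, and *Engel* if it is $n$-Engel for some $n$. For $d=2$ this says $L_x^n=0$ for all $x$.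

For $d=2$ the first sums are
$$T_2=x^2,\qquad T_3=2x^3,\qquad T_4=2xT_3+T_2T_2=4\,x\,x^3+x^2x^2 .$$

For an example of all three notions take $B=t\,\mathbb k[t]/(t^p)$ with $p\ge2$, commutative and associative. Every monomial of degree $q$ in $x$ equals $x^q$. Hence $B$ is Gerstenhaber nil of nilindex $p-1$, and $L_x^{p-1}=0$. The number of bracketings counted by (1) is the Catalan number $C_{q-1}$, so $T_q(x)=C_{q-1}x^q$. Since $C_{q-1}\ne0$ in $\mathbb k$, we get $T_q\equiv0$ exactly for $q\ge p$.

Each $T_q(x)$ is a linear combination of monomials, so Gerstenhaber nil implies Yagzhev nil. The question is the converse for $d=2$, posed in Dmitri Piontkovski, "Multilinear nilalgebras and the Jacobian theorem", arXiv:2510.02195 (2025): must a commutative binary algebra that is Yagzhev nil of some nilindex $p$ be Gerstenhaber nil of some nilindex $n$?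

Let us test the guess by hand.

*Associative algebras.* Here $T_q(x)=C_{q-1}x^q$, so the sum vanishes exactly when the single monomial does. The guess holds.

*Nilindex $2$.* If $x^2\equiv0$, then $2xy=(x+y)^2-x^2-y^2=0$, so all products vanish.

*Nilindex $3$.* Now $x\,x^2\equiv0$. Replace $x$ by $x+\tau y$ and take the coefficient of $\tau$: $y\,x^2+2x(xy)=0$. Put $y=x^2$: $x^2x^2+2x(x\,x^2)=x^2x^2=0$. So in the span of $x,x^2$ the only nonzero product is $xx=x^2$, and every monomial of degree $\ge3$ vanishes. One identity did control every monomial.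

*Nilindex $4$.* It is a known fact, which we quote, that binary Yagzhev nil algebras of nilindex $4$ are Gerstenhaber nil of nilindex $6$.

One warning comes from another arity: Gorni and Zampieri exhibited a $4$-dimensional $3$-linear commutative algebra that is Yagzhev nil and Engel but not Gerstenhaber nil. (Each Gerstenhaber nil algebra is Engel, by Gerstenhaber and Umirbaev.) For $d=2$ the guess has survived every test so far. It is nevertheless false.

**Theorem 1.** Let $A$ have basis $e_1,\dots,e_5$ and the commutative bilinear product whose only nonzero products of basis vectors, up to order, are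
$$e_1e_1=e_2,\quad e_1e_4=\tfrac12e_3,\quad e_1e_5=\tfrac12e_4,\quad e_2e_3=\tfrac12e_4,\quad e_2e_4=-\tfrac12e_5 .$$
Then $T_q\equiv0$ on $A$ for all $q\ge6$ and $T_5\not\equiv0$, but $A$ is not Gerstenhaber nil of any nilindex.

**Theorem 2.**

1. For every $p\ge6$ there is a finite-dimensional commutative binary algebra that is Yagzhev nil of nilindex exactly $p$ (that is, $T_q\equiv0$ for $q\ge p$ and $T_{p-1}\not\equiv0$) and not Gerstenhaber nil.
2. For every $d\ge2$ there is a $5$-dimensional $d$-linear commutative algebra with $T_q\equiv0$ for all $q\ge4d-2$ that is not Gerstenhaber nil.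
3. A binary commutative Yagzhev nil algebra of nilindex $p\ge2$, of any dimension, is $(2p-3)$-Engel.
4. Every commutative binary algebra with $L_x^3\equiv0$ is Gerstenhaber nil of nilindex $6$: all monomials of degree $\ge7$ in one element vanish.
5. If a binary commutative algebra is Engel (in particular, if it is Yagzhev nil), every one-generated subalgebra of dimension $\le4$ is nilpotent. In particular, a binary Yagzhev nil algebra of dimension $\le4$ is Gerstenhaber nil of nilindex $8$. So the dimension $5$ in Theorem 1 is minimal.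

Thus nilindex $\le4$ forces Gerstenhaber nil, and every nilindex $\ge6$ fails to. Nilindex $5$ is not settled here.

## The inverse series of $y\mapsto y-\mu(y,\dots,y)$

The recursion (1) is the coefficient form of a fixed-point equation. Put $H(x)=\mu(x,\dots,x)$. For a commutative $\mathbb k$-algebra $K$ let $A_K=A\otimes K$, and let $A_K[[\lambda]]$ be the power series with coefficients in $A_K$; $\mu$, $H$, $T_q$ extend to it. The *order* of a nonzero series is its lowest exponent of $\lambda$.

**Lemma 1.** For $Y\in\lambda A_K[[\lambda]]$ the equation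
$$X=Y+H(X)\tag{2}$$
has exactly one solution $X\in\lambda A_K[[\lambda]]$, namely $X=\sum_{q\ge1}T_q(Y)$.

*Proof.* $T_q(Y)$ has order at least $q$ (or is zero), so the sum makes sense. Expanding $H(\sum T_i(Y))$ by multilinearity and collecting the terms with $i_1+\dots+i_d=q$ gives $T_q(Y)$ for each $q\geq2$, by (1). So the sum solves (2). If $X,X'$ are two solutions and $D=X-X'$, then by telescoping
$$D=H(X)-H(X')=\sum_{i=1}^{d}\mu(\underbrace{X,\dots,X}_{i-1},D,\underbrace{X',\dots,X'}_{d-i}).$$
Each term on the right contains $d-1\ge1$ arguments of order $\ge1$ besides $D$. If $D\ne0$ has order $k$, the right side is zero or of order $\ge k+1$, a contradiction. $\square$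

With $Y=\lambda y$, $y\in A$, the solution is $\sum_q\lambda^qT_q(y)$. So Yagzhev nil means that the inverse of $y\mapsto y-H(y)$ is polynomial, with degrees bounded by $p-1$.

**Lemma 2.** If $T_q\equiv0$ on $A$, then $T_q\equiv0$ on $A_R$ for every commutative $\mathbb k$-algebra $R$.

*Proof.* As $\operatorname{char}\mathbb k=0$, there is a symmetric $q$-linear map $\widehat T_q$ with $\widehat T_q(x,\dots,x)=T_q(x)$, and
$$q!\,\widehat T_q(x_1,\dots,x_q)=\sum_{I\subseteq\{1,\dots,q\}}(-1)^{q-|I|}T_q\Bigl(\sum_{i\in I}x_i\Bigr).$$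
So $\widehat T_q=0$ on $A$. An element of $A_R$ is a finite sum $\sum r_ia_i$, and $T_q(\sum r_ia_i)$ is an $R$-combination of values $\widehat T_q(a_{i_1},\dots,a_{i_q})=0$. $\square$

**Proof of Theorem 2.3.** The purpose is to differentiate the polynomial inverse and so obtain the geometric series of $2\lambda L_z$ as a polynomial. Let $S=\sum_{q<p}T_q$, let $z,v\in A$, and let $K=\mathbb k[\varepsilon]/(\varepsilon^2)$. Put
$$X=\lambda(z+\varepsilon v),\qquad Y=X-X^2=(\lambda z-\lambda^2z^2)+\varepsilon(\lambda v-2\lambda^2zv).$$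
Then $X$ solves $X=Y+X^2$. By Lemma 1, $X=\sum_qT_q(Y)$. Since $Y$ is polynomial in $\lambda$, it lies in $A_{K[\lambda]}$, and Lemma 2 gives $T_q(Y)=0$ for $q\ge p$. So $X=S(Y)$.

Write $DS(a)[b]$ for the coefficient of $\varepsilon$ in $S(a+\varepsilon b)$, that is, $DS(a)[b]=\sum_{q<p}q\,\widehat T_q(a,\dots,a,b)$. Comparing coefficients of $\varepsilon$ in $X=S(Y)$ and dividing by $\lambda$,
$$v=D(\lambda)(1-2\lambda L_z)v,\qquad D(\lambda)=DS(\lambda z-\lambda^2z^2).$$
This holds for all $v\in A$, so $D(\lambda)(1-2\lambda L_z)=1$ in $\mathrm{End}(A)[[\lambda]]$. Each term of $D(\lambda)$ has at most $p-2$ arguments $\lambda z-\lambda^2z^2$, so $D(\lambda)$ is a polynomial in $\lambda$ of degree $\le2(p-2)$. But $1-2\lambda L_z$ has the two-sided inverse $\sum_k2^k\lambda^kL_z^k$. So $D(\lambda)$ equals this series, and $L_z^k=0$ for $k>2p-4$, i.e. for $k\ge2p-3$. $\blacksquare$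

## Nilpotent operators with no common kernel vector

So a Yagzhev nil algebra has all $L_a$ nilpotent. A sensible attempt to prove the guess in finite dimension now runs like this. Let $\mathrm{Ann}A=\{u:uA=0\}$. If one could always find $u\ne0$ with $L_au=0$ for all $a$, that is, $\mathrm{Ann}A\ne0$, then one could pass to $A/\mathrm{Ann}A$ and induct on the dimension; all long products would vanish. For Lie algebras this is Engel's theorem. Its proof uses that the operators form a space closed under commutators.

For a commutative algebra the operators $L_a$ form only a linear space of nilpotent operators, and the attempt stops there, because such a space can fail to have a common kernel vector. On $M=\mathbb k^3$ let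
$$E(m_1,m_2,m_3)=(m_2,m_3,0),\qquad F(m_1,m_2,m_3)=(0,m_1,-m_2).$$

**Lemma 3.** $(sE+uF)^3=0$ for all $s,u$ (also as a polynomial identity in $s,u$). But $\ker E\cap\ker F=0$, and $FE$ fixes the vector $(0,1,0)$.

*Proof.* Let $N=sE+uF$ and $r=um_1+sm_3$. Then
$$Nm=(sm_2,\;r,\;-um_2),\quad N^2m=(sr,\;usm_2-sum_2,\;-ur)=(sr,0,-ur),\quad N^3m=(0,\;usr-sur,\;0)=0 .$$
Next, $\ker E=\{m_2=m_3=0\}$ and $\ker F=\{m_1=m_2=0\}$ meet in $0$. Finally $E(0,1,0)=(1,0,0)$ and $F(1,0,0)=(0,1,0)$. $\square$

Every combination $sE+uF$ is nilpotent, while the word $(FE)^k$ is never zero. These are the two behaviors that the question sets against each other: $(1-N)^{-1}=1+N+N^2$ is polynomial, and yet products of $E$'s and $F$'s do not die. No smaller matrices would do. Two linearly independent nilpotent $2\times2$ matrices cannot span a space of nilpotents: in a basis where the first is the matrix unit $e_{12}$, the relation $\operatorname{tr}(e_{12}Z)=0$ makes the second, $Z$, upper triangular, hence strictly so, hence a multiple of $e_{12}$. (Here $\operatorname{tr}(e_{12}Z)=0$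 comes from the $\tau$-coefficient of $\operatorname{tr}(e_{12}+\tau Z)^2=0$.)

The plan is to build an algebra in which multiplication by $x$ acts on $M$ as a multiple of $E$ and multiplication by $x^2$ as a multiple of $F$, so that *one* element generates both.

## The algebra on $\langle e_1,e_2\rangle\oplus M$

**Proof of Theorem 1.** *Step 1: coordinates.* We rewrite the multiplication table so that (2) becomes triangular. Let $M=\langle e_3,e_4,e_5\rangle$, with coordinates $(m_1,m_2,m_3)$, and write $x=(s,t,m)$ for $se_1+te_2+m$. We have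
$$Ee_3=0,\ Ee_4=e_3,\ Ee_5=e_4,\qquad Fe_3=e_4,\ Fe_4=-e_5,\ Fe_5=0 .$$
So the table says: $M^2=0$, $e_1^2=e_2$, $e_1e_2=e_2^2=0$, $e_1m=\frac12Em$, $e_2m=\frac12Fm$. Hence
$$x^2=\bigl(0,\;s^2,\;(sE+tF)m\bigr).\tag{3}$$

*Step 2: the inverse of $y\mapsto y-y^2$ is polynomial.* For $y=(s,t,m)$ put
$$S(y)=\bigl(s,\;u,\;(1+N+N^2)m\bigr),\qquad u=t+s^2,\quad N=sE+uF .$$
By (3), the square of $(s,u,n)$ is $(0,s^2,Nn)$. By Lemma 3, $N^3=0$, so $(1-N)(1+N+N^2)=1$. Therefore
$$S(y)-S(y)^2=\bigl(s,\;u-s^2,\;(1-N)(1+N+N^2)m\bigr)=(s,t,m)=y .$$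
This is an identity of polynomials, so it holds with $\lambda y$ in place of $y$. As $S$ has no constant term, $S(\lambda y)\in\lambda A[\lambda]$ solves $X=\lambda y+X^2$. By Lemma 1, $S(\lambda y)=\sum_q\lambda^qT_q(y)$: $T_q$ is the homogeneous component of degree $q$ of $S$.

*Step 3: degrees.* The entries of $N$ have degree $\le2$ in $(s,t)$, so those of $N^2m$ have degree $\le5$. Hence $T_q\equiv0$ for $q\ge6$. In degree $5$ only $N^2m$ contributes, through the part $s^2F$ of $N$: $T_5(y)=s^4F^2m$. As $F^2e_3=-e_5$, $T_5(e_1+e_3)=-e_5\ne0$.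

*Step 4: monomials that do not vanish.* Let $x=e_1+e_3$. Then
$$x^2=e_2,\qquad w:=x\,x^2=e_1e_2+e_3e_2=\tfrac12e_4,\qquad xw=\tfrac12(e_1e_4+e_3e_4)=\tfrac14e_3,\qquad x^2(xw)=\tfrac14e_2e_3=\tfrac18e_4=\tfrac14w .$$
So $(L_{x^2}L_x)^kw=4^{-k}w\ne0$ for every $k\ge0$. The monomial $w$ uses two copies of $\mu$. Each factor $L_{x^2}L_x$ adds three: one for multiplying by $x$, one for forming $x^2$, one for multiplying by it. So this is a nonzero composition of exactly $3k+2$ copies of $\mu$ applied to $x$. Hence $A$ is not Gerstenhaber nil of any nilindex. $\blacksquare$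

One can watch the cancellation at $x=e_1+e_3$. From (1), $T_2=e_2$, $T_3=2xT_2=e_4$, $T_4=2xT_3+T_2^2=e_3$, $T_5=2xT_4+2T_2T_3=-e_5$, and
$$T_6=2xT_5+2T_2T_4+T_3^2=-e_4+e_4+0=0 .$$
The single monomials are alive; only their sum is zero.

## All nilindices from $6$ on, and all arities

**Proof of Theorem 2.1.** Let $p\ge6$, let $A$ be the algebra of Theorem 1, and let $B=t\,\mathbb k[t]/(t^p)$, where $T_q(x)=C_{q-1}x^q$. On $A\oplus B$ we have $T_q(a,b)=(T_q(a),T_q(b))$. For $q\ge p$ both components vanish, and $T_{p-1}(0,t)=(0,C_{p-2}t^{p-1})\ne0$. So the nilindex is exactly $p$. The subalgebra $A$ prevents $A\oplus B$ from being Gerstenhaber nil. $\blacksquare$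

**Proof of Theorem 2.2.** *Step 1: the product.* We multiply the old square by $s^{d-2}$, to reach degree $d$. On the same space, let $\mu$ be the symmetric $d$-linear map with
$$\mu(x,\dots,x)=H(x)=\bigl(0,\;s^d,\;s^{d-2}(sE+tF)m\bigr).$$
It exists and is unique, since $H$ is homogeneous of degree $d$ and $\operatorname{char}\mathbb k=0$.

*Step 2: the inverse.* Put $u=t+s^d$, $N=s^{d-2}(sE+uF)$, $S(y)=(s,u,(1+N+N^2)m)$. By Lemma 3, $N^3=0$. As $H(s,u,n)=(0,s^d,Nn)$,
$$S(y)-H(S(y))=\bigl(s,\;u-s^d,\;(1-N)(1+N+N^2)m\bigr)=y .$$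
By Lemma 1, $T_q$ is again the degree-$q$ component of $S$. The entries of $N$ have degree $\le d-2+d=2d-2$, so $\deg S\le2(2d-2)+1=4d-3$, and $T_q\equiv0$ for $q\ge4d-2$.

*Step 3: monomials that do not vanish.* Let $x=e_1+e_3$. Then $y:=H(x)=e_2$, because $Ee_3=0$. For $n\in M$ and scalars $\varepsilon_1,\varepsilon_2$ the element $x+\varepsilon_1e_2+\varepsilon_2n$ has $s=1$, $t=\varepsilon_1$, $m=e_3+\varepsilon_2n$, so
$$H(x+\varepsilon_1e_2+\varepsilon_2n)=e_2+(E+\varepsilon_1F)(e_3+\varepsilon_2n).$$
On the other hand, in the multilinear expansion of the left side, the coefficients of $\varepsilon_1$, $\varepsilon_2$, $\varepsilon_1\varepsilon_2$ are $d\,\mu(x,\dots,x,e_2)$, $d\,\mu(x,\dots,x,n)$ and $d(d-1)\mu(x,\dots,x,e_2,n)$. Hence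
$$\mu(x,\dots,x,y)=\tfrac1dFe_3=\tfrac1de_4,\qquad \mu(x,\dots,x,n)=\tfrac1dEn,\qquad \mu(x,\dots,x,y,n)=\tfrac1{d(d-1)}Fn .$$
Let $\Phi(n)=\mu\bigl(x,\dots,x,y,\mu(x,\dots,x,n)\bigr)$. Then $\Phi(n)=\frac1{d^2(d-1)}FEn$, and $FEe_4=e_4$. So $\Phi^k(\frac1de_4)\ne0$ for all $k$. It is a composition of $3k+2$ copies of $\mu$ applied to $x$. $\blacksquare$

## Algebras with $L_x^3=0$

Engel of index $3$ is small enough for the linearization method, as in nilindex $3$ above, to succeed completely.

**Proof of Theorem 2.4.** Let $L_x^3=0$ for all $x$. Fix $x$ and put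
$$a=L_x,\quad b=L_{x^2},\quad c=L_{x^3},\qquad w=x^2x^2,\quad s=xw,\quad t=xs .$$
The aim is to show that the span of $x,x^2,x^3,w,s,t$, placed in degrees $1,\dots,6$, is closed under multiplication, by finding all products. We have $a^3=b^3=0$, hence $x\,x^3=a^3x=0$ and $xt=a^3w=0$.

**Step 1: a formula for $L_{x^3}$.** Linearize $x(x(xx))=0$ in direction $y$: $y\,x^3+x(y\,x^2)+2x(x(xy))=0$, and the last term is $2L_x^3y=0$. So, for every $x$,
$$L_{x^3}=-L_xL_{x^2},\qquad\text{i.e. } c=-ab.\tag{4}$$
Applied to $x^2$: $x^3x^2=-a(x^2x^2)=-s$. Applied to $x^3$: $x^3x^3=-a(x^2x^3)=as=t$.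

**Step 2: products with $x^2$.** The $\tau^2$-coefficient of $L_{x+\tau x^2}^3=(a+\tau b)^3=0$ is $ab^2+bab+b^2a=0$. Apply it to $x$, using $bx=x^3$, $ax^3=0$, $ax=x^2$:

- $ab^2x=a(x^2x^3)=-as=-t$;
- $babx=b(ax^3)=0$;
- $b^2ax=b(bx^2)=bw=x^2w$.

So $x^2w=t$. Then $x^2t=b(bw)=b^3x^2=0$. Since $s=-x^2x^3=-b^2x$, also $x^2s=-b^3x=0$. In short, $bw=t$, $bs=0$, $bt=0$.

**Step 3: products with $x^3$.** By (4), $x^3w=-abw=-at=0$, $x^3s=-abs=0$, $x^3t=-abt=0$.

**Step 4: products among $w,s,t$.** We need $L_w,L_s,L_t$. Linearize (4) in direction $y$: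
$$L_{y\,x^2+2x(xy)}=-L_yL_{x^2}-2L_xL_{xy}.\tag{5}$$

- $y=x^2$: the left index is $w+2x\,x^3=w$, so $L_w=-b^2-2ac=-b^2+2a^2b$. Hence $ww=-b^2w+2a^2bw=-bt+2a^2t=0$, and $ws=0$, $wt=0$ because $bs=bt=0$.
- $y=x^3$: the left index is $x^3x^2+2x(x\,x^3)=-s$, and $L_{x\,x^3}=0$. So $L_s=cb=-ab^2$. Hence $ss=0$ and $st=0$.
- $y=w$: the left index is $wx^2+2x(xw)=t+2t=3t$. The right side is $-L_wb-2aL_s=(b^2-2a^2b)b+2a^2b^2=b^3=0$. So $L_t=0$.

**Step 5: conclusion.** All products of the six elements, up to order, are now known: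
$$xx=x^2,\ \ x\,x^2=x^3,\ \ xw=s,\ \ xs=t,\ \ x^2x^2=w,\ \ x^2x^3=-s,\ \ x^2w=t,\ \ x^3x^3=t,$$
and all others are zero. Each product of two listed elements is a multiple of the listed element whose degree is the sum of the two degrees, and is $0$ if that sum exceeds $6$. By induction on the degree, a monomial in $x$ of degree $k\le6$ is a multiple of the listed element of degree $k$, and a monomial of degree $\ge7$, i.e. with at least $6$ copies of $\mu$, is zero. $\blacksquare$

## Common flags and long products in small dimension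

For Theorem 2.5 we need to know when nilpotency of all $L_a$ does produce a common kernel vector. From here on algebras are binary and commutative.

**Definition 4.** Put $A^1=A$ and $A^{i+1}=AA^i$ (span of products). Then $A^{i+1}\subseteq A^i$ by induction, so each $A^i$ is an ideal. $A$ is *nilpotent* if $A^k=0$ for some $k$.

For $B=t\,\mathbb k[t]/(t^p)$, $B^i$ is spanned by the $t^j$ with $i\le j<p$, so $B^p=0$. The algebra of Theorem 1 is not nilpotent, since $e_4=4e_2(e_1e_4)$.

**Lemma 4.**
(i) If $A$ is nilpotent of dimension $n\le4$, all monomials with at least $8$ copies of $\mu$ vanish.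
(ii) If $A$ is generated by $x$ and all monomials in $x$ of degree $\ge k$ vanish, then $A^k=0$.
(iii) If $A/\mathrm{Ann}A$ is nilpotent, so is $A$.

*Proof.* (i) The chain $A^1\supseteq A^2\supseteq\cdots$ decreases strictly until it reaches $0$ (if $A^{i+1}=A^i$, all later terms are equal), so $A^{n+1}=0$. A monomial with a leaf $z$ at depth $h$ has the form $L_{a_1}\cdots L_{a_h}z\in A^{h+1}$, so it vanishes if $h\ge n$. A binary tree all of whose leaves have depth $\le n-1\le3$ has at most $8$ leaves, hence at most $7$ copies of $\mu$. (ii) $A$ is spanned by monomials in $x$, so $A^k$ is spanned by monomials of degree $\ge k$. (iii) If $A^k\subseteq\mathrm{Ann}A$, then $A^{k+1}=0$. $\square$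

We shall use the classical *Gerstenhaber theorem* (M. Gerstenhaber, "On nilalgebras and linear varieties of nilpotent matrices I", Amer. J. Math. 80 (1958)): *over our field, a linear space of nilpotent $n\times n$ matrices has dimension $\le n(n-1)/2$; in case of equality it is conjugate to the space of all strictly upper triangular matrices.* Call a space of matrices *strictly triangularizable* if it is conjugate into the strictly upper triangular ones. Such a space kills a common nonzero vector. The space $\langle E,F\rangle$ of Lemma 3 has dimension $2<3$ and is not strictly triangularizable, so the equality condition matters.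

In the finite-dimensional setting below, *Engel* means that all $L_a$ are nilpotent (then $L_a^{\dim A}=0$). Expanding $\operatorname{tr}L_{a+b}^2=0$, one gets in an Engel algebra, for all $a,b$,
$$\operatorname{tr}L_a=0,\qquad\operatorname{tr}(L_aL_b)=0.\tag{6}$$

**Reduction of Theorem 2.5.** By Theorem 2.3, Yagzhev nil implies Engel (a nilindex may be increased, so we may take $p\ge2$), and a subalgebra of an Engel algebra is Engel. So the first claim follows from:

**Proposition 1.** If $A$ is commutative, $\dim A\le4$, $A$ is generated by one element $x$, and all $L_a$ are nilpotent, then $A$ is nilpotent.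

The claim on nilindex $8$ then follows: in a Yagzhev nil algebra of dimension $\le4$ each subalgebra generated by one $x$ is nilpotent of dimension $\le4$, and Lemma 4(i) applies to it.

To prove Proposition 1 we may assume $\mathbb k$ algebraically closed. Indeed $L_a^{\dim A}=0$ is a polynomial identity in the coordinates of $a$ over an infinite field, so it survives extension of scalars. The extended algebra is still generated by $x$, and if it is nilpotent, so is $A$.

**Step 1: every Engel algebra of dimension $1\le n\le3$ has $\mathrm{Ann}A\ne0$ and is nilpotent.** This settles $\dim A\le3$. Suppose $\mathrm{Ann}A=0$. Then $a\mapsto L_a$ is injective, and the $L_a$ form an $n$-dimensional space of nilpotent $n\times n$ matrices. For $n=1,2$ this contradicts $n\le n(n-1)/2$. For $n=3$ equality holds, so the space is strictly triangularizable and some $u\ne0$ satisfies $L_au=au=0$ for all $a$. So $u\in\mathrm{Ann}A$, a contradiction. Now $A/\mathrm{Ann}A$ is zero or an Engel algebra of smaller dimension, nilpotent by induction, and Lemma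 4(iii) applies.

**Step 2: the standing assumption.** From now on suppose that $\dim A=4$ and $A$ is generated by $x$, Engel and *not* nilpotent. The goal is a contradiction; here we collect two facts. If $\mathrm{Ann}A\ne0$, then $A/\mathrm{Ann}A$ is nilpotent by Step 1, hence so is $A$. So $\mathrm{Ann}A=0$. If $L_y^3\equiv0$, then Theorem 2.4 and Lemma 4(ii) make $A$ nilpotent. So $L_y^3\not\equiv0$.

**Step 3: $A^2=A$.** This will be used to exclude cases by counting dimensions of $A^2$. Suppose $A^2\ne A$. As $A$ is spanned by monomials in $x$, $A=\mathbb kx+A^2$, so $I:=A^2$ is an ideal of dimension $3$, nilpotent by Step 1. Let $\rho(a)=L_a|_I$ and $V=\rho(A)=\mathbb k\rho(x)+\rho(I)$, a space of nilpotent $3\times3$ matrices. A nonzero $u\in I$ with $Vu=0$ would lie in $\mathrm{Ann}A=0$. So $V$ has no common kernel vector and is not strictly triangularizable. By Gerstenhaber's theorem $\dim V\le2$.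

Since each $\rho(i)$, $i\in I$, maps $I^k$ into $I^{k+1}$, $\rho(I)$ is strictly triangularizable (refine the chain of the $I^k$ to a full flag). Hence $V\ne\rho(I)$, so $\rho(x)\notin\rho(I)$ and $\dim\rho(I)\le1$. If $\rho(I)=0$, then $V=\mathbb k\rho(x)$ is spanned by one nilpotent matrix and is strictly triangularizable, a contradiction. So $\rho(I)=\mathbb kF_0$ with $F_0\ne0$, and $\rho(i)=\varphi(i)F_0$ for a linear form $\varphi\ne0$ on $I$.

By commutativity $\varphi(i)F_0j=ij=\varphi(j)F_0i$ for $i,j\in I$. Taking $i\in\ker\varphi$ and $\varphi(j)\ne0$ gives $F_0i=0$. So $F_0$ kills the hyperplane $\ker\varphi$ and has rank $1$: $F_0y=\omega(y)u$ with a vector $u\neq0$ and a linear form $\omega\ne0$. Let $E_0=\rho(x)$. All $E_0+\tau F_0$ are nilpotent, so $\operatorname{tr}(E_0+\tau F_0)^k=0$. The $\tau$-coefficients for $k=1,2,3$ are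
$$\operatorname{tr}F_0=\omega(u)=0,\qquad2\operatorname{tr}(E_0F_0)=2\omega(E_0u)=0,\qquad3\operatorname{tr}(E_0^2F_0)=3\omega(E_0^2u)=0 .$$
So $W=\langle u,E_0u,E_0^2u\rangle\ne0$ is killed by $F_0$. It is $E_0$-invariant, because $E_0^3=0$. The nilpotent map $E_0|_W$ kills some nonzero vector of $W$, and this vector is killed by $V$, a contradiction. So $A^2=A$.

**Step 4: there is a linear map $U\ne0$ on $A$ with $y\cdot Uy=0$ for all $y$.** Such a $U$ will give strong relations. The idea is that $L_y^3$ has rank one for generic $y$, so its image is a kernel vector of $L_y$ that depends polynomially on $y$.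

Let $R=\mathbb k[X_1,\dots,X_4]$, let $X=\sum X_ie_i$ be the generic element for a basis $e_i$ of $A$, and let $\mathcal L=L_X$, a $4\times4$ matrix of linear forms. Then $\mathcal L^4=0$, and $\mathcal L^3\ne0$ by Step 2. Over the field $\mathrm{Frac}\,R$ the nilpotent matrix $\mathcal L$ is a single Jordan block, so $\mathcal L^3$ has rank $1$.

We claim that $\mathcal L^3=g\,u\,w^{\mathsf T}$ with $g\in R$ and primitive vectors $u,w\in R^4$ (entries without common nonunit factor). Divide a nonzero column by the gcd of its entries; this gives a primitive $u$. Any other column is $\frac{h}{h'}u$ with $h,h'\in R$ coprime. Then $h'$ divides all entries of $u$, so $h'$ is a unit. Thus column $j$ is $h_ju$ with $h_j\in R$, and $(h_1,\dots,h_4)=g\,w^{\mathsf T}$ with $g$ the gcd of the $h_j$. (A $2\times2$ illustration: the matrix with rows $(X_1^2,X_1X_2)$, $(X_1X_2,X_2^2)$ is $uu^{\mathsf T}$ with $u=(X_1,X_2)$, $g=1$.) The entries $g\,u_iw_j$ that are nonzero are homogeneous of degree $3$, and factors of homogeneous polynomials are homogeneous.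 So $g$ and all nonzero $u_i,w_j$ are homogeneous; fixing $j$ with $w_j\ne0$ shows that all nonzero $u_i$ have the same degree, and likewise for $w$. So
$$\deg g+\deg u+\deg w=3 .$$
From $\mathcal L^4=0$ we get $g(\mathcal Lu)w^{\mathsf T}=0$ and $g\,u(w^{\mathsf T}\mathcal L)=0$, hence $\mathcal Lu=0$ and $w^{\mathsf T}\mathcal L=0$. Now consider degrees.

- $\deg u=0$: then $u$ is a constant nonzero vector with $au=0$ for all $a$, so $0\ne u\in\mathrm{Ann}A=0$, a contradiction.
- $\deg w=0$: then $w$ is a constant nonzero form vanishing on all products $ab$, so $A^2\subseteq\ker w$, contradicting Step 3.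
- $\deg w=1$: then $\beta(y,z)=w(y)(z)$ is bilinear, and $w^{\mathsf T}\mathcal L=0$ says $\beta(y,yz)=0$. So $\theta(y,z,v):=\beta(y,zv)$ is antisymmetric in $y,z$ and symmetric in $z,v$. Applying these rules alternately,
$$\theta(y,z,v)=-\theta(z,y,v)=-\theta(z,v,y)=\theta(v,z,y)=\theta(v,y,z)=-\theta(y,v,z)=-\theta(y,z,v),$$
so $\theta=0$, i.e. $\beta(y,A^2)=0$. As $A^2=A$, $\beta=0$ and $w=0$, a contradiction.

So $\deg u\ge1$ and $\deg w\ge2$, whence $\deg u=1$, $\deg w=2$, and $U:y\mapsto u(y)$ is linear and nonzero. The relation $\mathcal Lu=0$ says $y\cdot Uy=0$.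

**Step 5: consequences of $U$.** Polarizing $y\cdot Uy=0$:
$$(Uy)z=-y(Uz)\qquad\text{for all }y,z.\tag{7}$$
We show that no $U\neq0$ with (7) can exist, by going through its eigenvalues and Jordan types. The tools are (6), nilpotency of the $L_a$, $\mathrm{Ann}A=0$, and $\dim A^2=4$.

Let $A=\bigoplus A_\lambda$ be the decomposition into generalized eigenspaces of $U$. By (7) the multiplication $A\otimes A\to A$ vanishes on the image of $U\otimes1+1\otimes U$. On $A_\lambda\otimes A_\nu$ this operator has the single eigenvalue $\lambda+\nu$, so it is invertible there if $\lambda+\nu\ne0$. Hence $A_\lambda A_\nu=0$ unless $\nu=-\lambda$. If $\lambda\ne0$, $A_\lambda\ne0$ and $A_{-\lambda}=0$, then $A_\lambda\subseteq\mathrm{Ann}A=0$, a contradiction. So nonzero eigenvalues come in pairs $\pm\lambda$, and $A=A^2$ is the sum of the spaces $A_\lambda A_{-\lambda}$, one for each pair, and $A_0A_0$.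

## The cases with a nonzero eigenvalue of $U$

**Step 5a: counting dimensions.** We exclude all but two shapes. With two different pairs of nonzero eigenvalues, all four spaces have dimension $1$ and $\dim A^2\le2$, a contradiction. With one pair, let $(a,b,c)$ be the dimensions of $(A_\lambda,A_{-\lambda},A_0)$, where $a,b\ge1$ and $a+b+c=4$. If $c=1$, then $\{a,b\}=\{1,2\}$ and $\dim A^2\le2+1$. If $c=0$ and $\{a,b\}=\{1,3\}$, then $\dim A^2\le3$. Both are impossible. There remain $(2,2,0)$ and $(1,1,2)$.

**Step 5b: $(2,2,0)$.** We look for a pure tensor in the kernel of the product. Put $P=A_\lambda$, $Q=A_{-\lambda}$. As $\pm2\lambda\ne0$, $P^2=Q^2=0$. So $P\otimes Q\to A$ is surjective, and by dimension an isomorphism. For $p\in P$ we have $L_pP=0$, so $L_p$ induces a nilpotent map $\alpha_p$ on the $2$-dimensional space $A/P$. The $\alpha_p$ form a linear space of nilpotent $2\times2$ matrices, of dimension $\le1$, while $\dim P=2$. So $\alpha_{p_0}=0$ for some $p_0\ne0$, i.e. $p_0Q\subseteq P$. In the same way $q_0P\subseteq Q$ for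 some $q_0\ne0$ in $Q$. Then $p_0q_0\in P\cap Q=0$ although $p_0\otimes q_0\ne0$, a contradiction.

**Step 5c: $(1,1,2)$.** We aim to show $v_1v_2=0$, which will be one basis vector too few. Let $A_\lambda=\mathbb kv_1$, $A_{-\lambda}=\mathbb kv_2$, $V_1=\langle v_1,v_2\rangle$, $g=v_1v_2$. Then $v_i^2=0$ and $v_iA_0=0$.

Suppose $U|_{A_0}\ne0$. It is nilpotent, so $A_0$ has a basis $c,d$ with $Uc=d$, $Ud=0$. By (7), $dc=(Uc)c=-c(Uc)=-cd$, so $cd=0$; and $dd=(Uc)d=-c(Ud)=0$. So $A^2=\langle g,cc\rangle$ has dimension $\le2$, a contradiction. Hence $U|_{A_0}=0$. For any basis $c,d$ of $A_0$, the four elements $g,cc,cd,dd$ span $A^2=A$, so they form a basis of $A$.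

*$g\in A_0$.* $L_{v_1}$ maps $v_2\mapsto g$ and kills $v_1$ and $A_0$, so its trace is the $v_2$-coefficient of $g$. Likewise $\operatorname{tr}L_{v_2}$ is the $v_1$-coefficient of $g$. Both vanish by (6).

*Choice of $d$.* Let $\pi:A\to A_0$ be the projection along $V_1$. For $y\in A_0$, $L_yV_1=0$, so $L_y$ induces a nilpotent map on $A/V_1\cong A_0$, namely $z\mapsto\pi(yz)$. So $A_0$ with product $\pi(yz)$ is a $2$-dimensional Engel algebra. By Step 1 it has nonzero annihilator; choose the basis $c,d$ with $d$ in it. Then $cd,dd\in V_1$.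

*$yg\in A_0$ for all $y\in A_0$.* Write $(\cdot)^{(i)}$ for the $v_i$-coefficient. $L_{v_1}L_y$ kills $V_1$ and maps $z\in A_0$ to $v_1(yz)=(yz)^{(2)}g$. As $g\in A_0$, the trace of this operator is $(yg)^{(2)}$, which vanishes by (6). With $L_{v_2}L_y$ we get $(yg)^{(1)}=0$.

*Conclusion.* Write $g=\gamma c+\delta d$. Then $dg=\gamma\,cd+\delta\,dd\in V_1\cap A_0=0$. Since $cd,dd$ are linearly independent, $\gamma=\delta=0$ and $g=0$. But $g$ is a basis vector, a contradiction.

## The cases with $U$ nilpotent

As $U\ne0$ is nilpotent on a $4$-dimensional space, its Jordan type is $(4)$, $(3,1)$, $(2,2)$ or $(2,1,1)$.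

**Step 5d: type $(4)$.** We count products. Let $f_1\mapsto f_2\mapsto f_3\mapsto f_4\mapsto0$, $f_5=0$. By (7), $f_{i+1}f_j=-f_if_{j+1}$, so up to sign $f_if_j$ depends only on $i+j$. From $f_{i+1}f_i=-f_if_{i+1}$ the products with $i+j=3,5,7$ vanish. From $0=f_5f_1=-f_4f_2$ those with $i+j=6$ vanish. Also $f_4f_4=-f_3f_5=0$. Only $i+j=2$ and $i+j=4$ remain, so $\dim A^2\le2$, a contradiction.

**Step 5e: type $(3,1)$.** Here we find a plane on which a nilpotent operator is bijective. Let $f_1\mapsto f_2\mapsto f_3\mapsto0$ and $g\mapsto0$. By (7): $f_2f_1=-f_1f_2$, so $f_1f_2=0$; $f_2f_2=-f_1f_3$; and $f_2f_3=-f_1(Uf_3)=0$, $f_3f_3=-f_2(Uf_3)=0$, $f_2g=-f_1(Ug)=0$, $f_3g=-f_2(Ug)=0$. So $f_1f_1$, $h=f_1f_3$, $k=f_1g$, $gg$ span $A^2=A$ and form a basis of $A$.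

$L_{f_3}$ maps $f_1\mapsto h$ and kills $f_2,f_3,g$. $L_{f_2}$ maps $f_2\mapsto-h$ and kills $f_1,f_3,g$. Their traces vanish, so $h$ has no $f_1$- and no $f_2$-coefficient: $h=h_3f_3+h_gg$. If $h_g=0$, then $L_{f_1}f_3=h_3f_3$, so $h_3=0$ by nilpotency and $h=0$, a contradiction. So $h_g\ne0$.

We have $f_1h=h_3h+h_gk$. The operator $L_{f_1}L_{f_3}$ maps $f_1\mapsto f_1h$ and kills $f_2,f_3,g$; its trace is the $f_1$-coefficient of $f_1h$, which is $h_g$ times that of $k$. By (6) the $f_1$-coefficient of $k$ is $0$. The operator $L_{f_1}L_{f_2}$ maps $f_2\mapsto-f_1h$ and kills $f_1,f_3,g$; so the $f_2$-coefficient of $k$ is $0$ as well. Thus $h,k$ are independent elements of $Z=\langle f_3,g\rangle$, and $L_{f_1}$ maps $f_3\mapsto h$, $g\mapsto k$. So $L_{f_1}$ is bijective on $Z\ne0$, contradicting nilpotency.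

**Step 5f: type $(2,2)$.** We show that the mixed products vanish. Let $Uf_i=g_i$, $Ug_i=0$ for $i=1,2$. By (7), $g_ig_j=-f_i(Ug_j)=0$ and $g_if_j=-f_ig_j$. So $f_1g_1=f_2g_2=0$ and $f_1g_2=-f_2g_1=:h$. $L_{g_2}$ maps $f_1\mapsto h$ and kills $f_2,g_1,g_2$; $L_{g_1}$ maps $f_2\mapsto-h$ and kills $f_1,g_1,g_2$. By trace zero $h=\eta_1g_1+\eta_2g_2$. Then $f_1h=\eta_2h$ and $f_2h=-\eta_1h$. If $h\ne0$, nilpotency of $L_{f_1}$ and $L_{f_2}$ gives $\eta_1=\eta_2=0$, so $h=0$, a contradiction. So $h=0$, and $A^2=\langle f_1^2,f_1f_2,f_2^2\rangle$ has dimension $\le3$, a contradiction.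

**Step 5g: type $(2,1,1)$.** We find an annihilator. Let $Uf=g\ne0$, with $\operatorname{Im}U=\mathbb kg$. From $gf=(Uf)f=-f(Uf)=-fg$ we get $fg=0$. For every $y$, $gy=(Uf)y=-f(Uy)\in\mathbb kfg=0$. So $0\ne g\in\mathrm{Ann}A=0$, a contradiction.

Every case is impossible, so the assumption of Step 2 fails. This proves Proposition 1, and with it Theorem 2.5. $\blacksquare$
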